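# A monochromatic homoclinic class that is not hyperbolic

## 1. One fixed point, one homoclinic orbit, one rotation

Fix $a>2$ and put
$$D=\begin{pmatrix}a&0\\0&a^{-1}\end{pmatrix},\qquad R=\begin{pmatrix}0&-1\\1&0\end{pmatrix}.$$
Let $X=\{p\}\cup\{q_k:k\in\mathbb Z\}$ be a compact metric space in which the points $p,q_k$ are distinct and $q_k\to p$ as $k\to\pm\infty$. Let $f(p)=p$, $f(q_k)=q_{k+1}$; this is a homeomorphism of $X$. Over it take the matrices $A(x)=D$ for $x\ne q_0$ and $A(q_0)=R$. The function $A$ is continuous, because $q_0$ is an isolated point of $X$. Write $A^{(n)}(x)=A(f^{n-1}x)\cdots A(x)$ and $A^{(-n)}(x)=A^{(n)}(f^{-n}x)^{-1}$ for $n\ge 1$.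

What do the invariant measures see? An invariant probability measure gives equal mass to all the $q_k$, hence mass $0$ to each, so $\delta_p$ is the only one. Its Lyapunov exponents are $\log a$ and $-\log a$. Judged by its measures, this system looks perfectly hyperbolic. But follow the vector $e_1$ placed at $q_0$:
$$A^{(n)}(q_0)e_1=D^{n-1}Re_1=D^{n-1}e_2=a^{1-n}e_2,\qquad A^{(-n)}(q_0)e_1=D^{-n}e_1=a^{-n}e_1\qquad(n\ge1).$$
A non-zero vector is contracted to $0$ in both time directions, and no uniformly hyperbolic system allows this (we recall why in Section 2). The rotation was put on an orbit of measure zero, where no measure can detect it.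

This example is cheap because $q_0$ is isolated. Try the same on a richer space: the full shift $\{0,1\}^{\mathbb Z}$, with $p=\dots000\dots$ and $q_0$ the sequence with a single $1$, at position $0$. Now $q_0$ is accumulated by periodic points. The first thing to try is to keep $A=D$ except on a tiny cylinder around $q_0$, say the set of sequences with a $1$ at position $0$ and $m$ zeros on each side, and to put $A=R$ there. Take the periodic orbit with repeating word $1\,0^n$, $n\ge m$. It meets the cylinder once per period, so over one period starting there the product is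
$$D^nR=\begin{pmatrix}0&-a^n\\a^{-n}&0\end{pmatrix},\qquad (D^nR)^2=-I .$$
This periodic orbit has both exponents equal to $0$, however small the cylinder is. The measures now notice the rotation at once. To hide $R$ at $q_0$, the matrices near $q_0$ must tend to $R$ in such a way that every orbit passing close to $q_0$ gets the damage repaired.

So the question is: can a set full of periodic orbits have all its invariant measures agree on one vector of exponents, and still fail to be hyperbolic? We ask it for derivatives of diffeomorphisms, on homoclinic classes.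

## 2. Homoclinic classes, exponents, domination, and the two statements

Let $f$ be a $C^1$-diffeomorphism of a compact smooth manifold $M$ and $d=\dim M$. Fix a Riemannian metric; by compactness none of the notions below depends on the choice.

**Definition (hyperbolic set).** A compact invariant set $X$ is hyperbolic if $TM|_X=E^s\oplus E^u$ with continuous $Df$-invariant subbundles and constants $c\ge1$, $0<\theta<1$ such that $\|Df^n|_{E^s_x}\|\le c\theta^n$ and $\|Df^{-n}|_{E^u_x}\|\le c\theta^n$ for $x\in X$, $n\ge0$.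

On a hyperbolic set, a vector $v\in T_xM$ whose forward and backward iterates are both bounded is $0$. Indeed write $v=v^s+v^u$. If $v^u\ne0$ then $|Df^nv^u|\ge c^{-1}\theta^{-n}|v^u|\to\infty$ while $Df^nv^s\to0$, so the forward iterates of $v$ are unbounded. Hence $v\in E^s$. By the same argument backward, $v\in E^u$, so $v=0$.

**Definition (homoclinic class).** For a hyperbolic periodic point $p$, the class $H(p)$ is the closure of the set of transverse intersection points of the stable and unstable manifolds of the orbit of $p$. It is non-hyperbolic if it is not a hyperbolic set.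

**Lyapunov exponents.** Let $\mu$ be an ergodic invariant probability measure. By the Oseledets theorem, for $\mu$-a.e. $x$ and every non-zero $v\in T_xM$ the limit $\lambda(x,v)=\lim_{n\to\infty}\frac1n\log|Df^nv|$ exists. The sets $\{v:\lambda(x,v)\le t\}\cup\{0\}$ are subspaces whose dimensions do not depend on $x$ almost everywhere. The dimension jumps at the exponents, and the size of a jump is the multiplicity. We list them as $\lambda_1(\mu)\ge\dots\ge\lambda_d(\mu)$.

**Definition (monochromatic).** The derivative cocycle on a compact invariant set $H$, that is, $Df$ acting on $TM|_H$ over $f|_H$, is monochromatic if the vector $(\lambda_1(\mu),\dots,\lambda_d(\mu))$ is the same for all ergodic invariant probability measures $\mu$ on $H$.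

For example, suppose $\dim M=2$ and that in suitable coordinates $Df(x)=\pm D$ at every point $x$ of $H$. Then $Df^n=\pm D^n$ along every orbit, so all measures have exponents $\log a,-\log a$: the cocycle is monochromatic. It is also hyperbolic, with $E^u=\mathbb Re_1$, $E^s=\mathbb Re_2$. The affine horseshoe below is such a set.

**Definition (dominated splitting).** A continuous $Df$-invariant splitting $TM|_H=E\oplus G$ is dominated if there are $c\ge1$, $0<\theta<1$ with $\|Df^n|_{E_x}\|\cdot\|Df^{-n}|_{G_{f^nx}}\|\le c\theta^n$ for $x\in H$, $n\ge0$. One of the bundles may be zero, and then the condition is empty.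

A hyperbolic splitting $E^s\oplus E^u$ is dominated: the product is at most $c^2\theta^{2n}$. The system of Section 1 has no dominated splitting into two lines $E\oplus G$ (same definition, with $A$ in place of $Df$). At $p$ the invariant lines are $\mathbb Re_1$ and $\mathbb Re_2$, and domination forces $E_p=\mathbb Re_2$, $G_p=\mathbb Re_1$. If $E_{q_0}\ne\mathbb Re_1$, then $RE_{q_0}\ne\mathbb Re_2$ and $E_{q_k}=D^{k-1}RE_{q_0}\to\mathbb Re_1\neq E_p$ as $k\to\infty$, contradicting continuity; so $E_{q_0}=\mathbb Re_1$. If $G_{q_0}\ne\mathbb Re_1$, then $G_{q_{-k}}=D^{-k}G_{q_0}\to\mathbb Re_2\ne G_p$; so $G_{q_0}=\mathbb Re_1=E_{q_0}$, which is absurd.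

The question, posed in Jairo Bochi, "Monochromatic nonuniform hyperbolicity", arXiv:2408.03878 (2024), is whether some $C^1$-diffeomorphism of a compact smooth manifold has a non-hyperbolic homoclinic class on which the derivative cocycle is monochromatic. As context, continuous (non-Hölder) $2$-dimensional linear cocycles over subshifts of finite type are known to exist that have the same non-zero exponents for all invariant measures but are not uniformly hyperbolic; here the matrices must be the derivative of the dynamics itself. The answer is yes, already on $S^2$, in fact on every closed manifold of dimension at least $2$, and never in dimension $1$.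

**Theorem A.** Let $M$ be a closed smooth manifold, $d=\dim M\ge2$, and let $a>2$. There are a $C^1$-diffeomorphism $F$ of $M$ and a hyperbolic fixed point $p$ of $F$ such that $H=H(p)$ is not hyperbolic, while every ergodic $F$-invariant probability measure on $H$ has Lyapunov exponents $\log a,-\log a,\dots,-\log a$ (the value $-\log a$ with multiplicity $d-1$). Moreover $F$ is topologically conjugate to a $C^\infty$ diffeomorphism $F_0$ of $M$, the conjugacy sends $H$ onto an affine horseshoe, and $F|_H$ is conjugate to the full $2$-shift.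

**Proposition B.** (i) If $\dim M=1$, every homoclinic class is hyperbolic; so a closed manifold of positive dimension carries an example if and only if $\dim M\ge2$. (ii) If a homoclinic class $H(p)$ is monochromatic, then all its exponents are non-zero, and $H(p)$ is hyperbolic if and only if $TM|_{H(p)}$ has a dominated splitting $E\oplus G$ with $\dim E=\dim E^s(p)$.

**Proof of Proposition B(i).** In dimension $1$ a hyperbolic periodic point $p$ is a sink or a source. If it is a sink, the unstable manifold of its orbit is the orbit itself, so $H(p)$ is the orbit of $p$, a finite hyperbolic set. A source is a sink of $f^{-1}$. So there is no example in dimension $1$, and Theorem A gives one in every dimension $\ge2$. $\square$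

## 3. A shear that blows up and a product that tends to a rotation

The plan for Theorem A is to start with a smooth affine horseshoe $F_0$, on which the derivative is $\pm D$ (for $d=2$), and to set $F=C\circ F_0\circ C^{-1}$, where $C$ is a homeomorphism that is a diffeomorphism away from one homoclinic orbit $\{q_k\}$ and its limit $p$. Off this orbit $DF$ is $DF_0$ conjugated by $DC$, and recurrence will show that exponents do not change. If $C$ were a diffeomorphism everywhere, $F$ would stay hyperbolic. So $C$ must be singular at the $q_k$, singular enough to turn $D$ into $R$ at $q_0$, and yet $F$ has to be $C^1$. In this section we take $d=2$ and ignore signs, in order to find the formulas. The proof itself starts in Section 4.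

Near $q_k$ try $C(q_k+v)=q_k+P_k(N)v$ with $N=\log(1/|v|)$ and $P_k(N)\in SL(2,\mathbb R)$ equal to $I$ unless $N$ is large. Differentiating $P_k(N(v))v$ gives $P_k$ plus a term involving $P_k'$. If $P_k$ varies slowly in $N$, then the derivative of $C$ is close to $P_k(N)$, and the derivative of $F$ near $q_k$ is close to
$$B_k(N)=P_{k+1}(N)\,D\,P_k(N)^{-1}.$$
We need three things: $B_k(N)$ converges as $N\to\infty$ for each $k$ (so $F$ is $C^1$ at $q_k$); $B_0(N)\to R$; and $B_k(N)\to D$ uniformly in $N$ as $|k|\to\infty$ (so $F$ is $C^1$ at $p$).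

Making $C$ singular only at $q_0$ does not work. If $P_{-1}=I$ and $P_0$ is unbounded as $N\to\infty$, then $B_{-1}=P_0D$ is unbounded, and $F$ is not $C^1$ at $q_{-1}$. The singularity must be carried along the whole orbit. Put
$$U(s)=\begin{pmatrix}1&s\\0&1\end{pmatrix},\quad L(t)=\begin{pmatrix}1&0\\t&1\end{pmatrix},\qquad U(s)D=DU(a^{-2}s),\qquad L(t)D=DL(a^2t).$$
By the first relation, if $P_k=U(s_k)$ with $s_{k+1}=a^2s_k$, then $P_{k+1}DP_k^{-1}=D$ exactly. So upper shears can be carried backward from $q_0$, with size decaying like $a^{-2|k|}$. By the second, lower shears can be carried forward with the same decay. We therefore want $P_0=U(m)$ and $P_1$ lower triangular, $P_1=L(t)\,\mathrm{diag}(g^{-1},g)$, with $m=m(N)\to\infty$. Compute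
$$L(t)\,\mathrm{diag}(g^{-1},g)\,D\,U(-m)=\begin{pmatrix}a/g&-am/g\\ ta/g&\ g/a-tam/g\end{pmatrix}.$$
To approach $R$ we need $g\approx am$ and $t\approx m$. With $t=m$ the last entry is $(g^2-a^2m^2)/(ag)$, so the choice $g=\sqrt{1+a^2m^2}$ makes it $1/(ag)$, and
$$B_0=\begin{pmatrix}a/g&-am/g\\ am/g&1/(ag)\end{pmatrix}\longrightarrow R\qquad(m\to\infty).\tag{1}$$
For $a=3$, $m=10$ we have $g=\sqrt{901}\approx30.017$, and the entries are about $0.0999,\,-0.9994,\,0.9994,\,0.0111$.

Finally, everything must be switched off at $N\le N_k$ with $N_k\to\infty$, so that the disturbance near $q_k$ lives in a small ball. For the shears this costs about $a^{-2|k|}m(N_k)$ in $B_k$, which tends to $0$ if $m$ grows slowly. The diagonal factor is the delicate one: it commutes with $D$, so nothing makes it decay along the orbit. If $g=e^{\ell}$ and we cut it off as $e^{\ell(N)\chi(N-N_k)}$, where $\chi$ rises from $0$ to $1$ on $[0,1]$, then for $N_k+1\le N\le N_{k+1}$ the factor is fully on at $q_k$ and fully off at $q_{k+1}$. Then $B_k$ contains the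 unbounded factor $e^{\ell(N)}$. The remedy is to cut off the derivative: $\ell_k(N)=\int_{-\infty}^N\ell'(s)\chi(s-N_k)\,ds$. Then $\ell_k-\ell_{k+1}$ is the integral of $\ell'$ over a window of bounded length near $N_k$, and it tends to $0$ because $\ell'\to0$. The price is that $\ell_k-\ell_{k+1}$ stays positive as $N\to\infty$, so $B_k^\infty=\lim B_k$ is not exactly $D$ for $k\ge1$. It is $D$ times a diagonal matrix that contracts $e_2$ even more, which is harmless.

## 4. An affine horseshoe on a closed manifold

**Notation.** $K=\log a$; $D,R,U,L$ as above; $\hat D=\mathrm{diag}(a,a^{-1},\dots,a^{-1})=D\oplus a^{-1}I_{d-2}$; for every other $2\times2$ matrix $P$ put $\hat P=P\oplus I_{d-2}$. $|\cdot|$ is the Euclidean or operator norm. $\mathbb B(z,r)$ and $\overline{\mathbb B}(z,r)$ are open and closed balls.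

**Step 1: the planar horseshoe.** *Purpose: a smooth map whose derivative on a horseshoe is exactly $\pm D$, and whose only orbits homoclinic to $p$ lie in the horseshoe.* Let $Q=[0,1]^2$ and let $\Delta=\Delta_-\cup Q\cup\Delta_+$ be the stadium obtained by attaching closed half-discs to the left and right sides of $Q$. The classical construction (Smale, *Differentiable dynamical systems*, 1967, §I.5; Katok–Hasselblatt, §2.5.c) gives an orientation-preserving $C^\infty$ embedding $f$ of a neighborhood of $\Delta$ with $f(\Delta)\subset\mathrm{int}\,\Delta$ such that: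

- there are disjoint vertical strips $S_i=[\alpha_i,\alpha_i+\frac1a]\times[0,1]$, $i=0,1$, with $[\alpha_i,\alpha_i+\frac1a]\subset(0,1)$ (here $a>2$ makes room); $f|_{S_i}$ is affine with linear part $\varepsilon_iD$, $\varepsilon_0=1$, $\varepsilon_1=-1$; the images $f(S_i)=[0,1]\times[\gamma_i,\gamma_i+\frac1a]$ are disjoint with $[\gamma_i,\gamma_i+\frac1a]\subset(0,1)$; and $f(Q\setminus(S_0\cup S_1))\cap Q=\emptyset$;
- $f(\Delta_-\cup\Delta_+)\subset\mathrm{int}\,\Delta_-$.

Let $\Lambda_0$ be the set of points whose full $f$-orbit lies in $Q$, hence in $S_0\cup S_1$. Given $(i_n)\in\{0,1\}^{\mathbb Z}$, the set of $z$ with $f^j(z)\in S_{i_j}$ for $0\le j\le n$ is a vertical strip of full height and width $a^{-n-1}$: by induction, the preimage under $f|_{S_i}$ of a full-height vertical strip of width $w$ is a full-height vertical strip of width $w/a$. Likewise the conditions at times $-n,\dots,-1$ cut out a horizontal strip of full length and height $a^{-n}$. So exactly one point has the code $(i_n)$. The code is continuous, because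 $S_0,S_1$ are disjoint and compact. A continuous bijection between compact Hausdorff spaces is a homeomorphism, so coding conjugates $f|_{\Lambda_0}$ to the full $2$-shift. Also $\Lambda_0\subset\mathrm{int}\,S_0\cup\mathrm{int}\,S_1$: if $z\in\Lambda_0\cap S_i$, then $f(z)$ has first coordinate in $(0,1)$, so the first coordinate of $z$ is interior to $[\alpha_i,\alpha_i+\frac1a]$, and the second coordinate of $z$ lies in some $[\gamma_j,\gamma_j+\frac1a]\subset(0,1)$. Let $p\in\mathrm{int}\,S_0$ be the fixed point with code $\dots000\dots$.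

$$\text{If a full } f\text{-orbit } (z_n) \text{ in } \Delta \text{ converges to } p \text{ as } n\to+\infty, \text{ then it lies in } \Lambda_0.\tag{2}$$
Indeed, if $z_n\in\Delta_-\cup\Delta_+$ for some $n$, then $z_j\in\Delta_-$ for all $j>n$, so $p\in\Delta_-$, which is false. Hence all $z_n$ are in $Q$.

**Step 2: extension to $M$.** *Purpose: realize $f$, times a contraction, inside a diffeomorphism of $M$.* The map $f$ is defined on a smooth closed disc slightly larger than $\Delta$. By the disc theorem (Palais, Cerf) there is a smooth compactly supported isotopy $\hat g_t$ of $\mathbb R^2$, $t\in[0,1]$, with $\hat g_0=\mathrm{id}$ and $\hat g_1|_\Delta=f$. If $d=2$, put $F_0=\hat g_1$. If $d\ge3$, let $\theta_s$ be the time-$s$ map of the vector field $-(\log a)\,\xi(|u|)\,u$ on $\mathbb R^{d-2}$, with $\xi$ smooth, compactly supported, $\xi=1$ on $[0,1]$; so $\theta_1(u)=u/a$ for $|u|\le1$. Take smooth cut-offs with values in $[0,1]$: $\sigma=1$ on $[0,1]$ and $\sigma=0$ on $[2,\infty)$; $\kappa=1$ on an interval $[0,\varrho]$ with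 $\Delta\subset\{|z|\le\varrho\}$ and $\kappa=0$ far away. Put
$$G_2(z,u)=(z,\theta_{\kappa(|z|)}(u)),\qquad G_1(z,u)=(\hat g_{\sigma(|u|)}(z),u),\qquad F_0=G_1\circ G_2 .$$
Both maps are smooth, compactly supported and have smooth inverses of the same form. So $F_0$ is a compactly supported diffeomorphism of $\mathbb R^d$, and $F_0(z,u)=(f(z),u/a)$ on $V:=\Delta\times\{|u|\le1\}$. Place $\mathbb R^d$ in $M$ as a chart and extend $F_0$ by the identity. We use the Euclidean metric of the chart near $V$. Write $p,\Lambda_0$ also for $(p,0)$ and $\Lambda_0\times\{0\}$.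

On $S_i\times\{|u|\le1\}$ the map $F_0$ is affine with linear part $J_i\hat D$, where $J_0=I$ and $J_1=\mathrm{diag}(-1,-1,1,\dots,1)$. The matrices $J_i$ are orthogonal and commute with $\hat D$.

**Step 3: homoclinic points of $F_0$.** *Purpose: locate them and their tangent spaces.* We have $F_0(V)\subset V$, and $V$ is a neighborhood of $p$. An $F_0$-orbit that tends to $p$ as $n\to\pm\infty$ lies in $V$ for very negative $n$, hence always. Its $u$-component satisfies $u_n=a^{-(n-j)}u_j$ with $|u_j|\le1$ for all $j\le n$; letting $j\to-\infty$ gives $u\equiv0$. Its $z$-component is a full $f$-orbit in $\Delta$ converging to $p$, so (2) gives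
$$W^s(p,F_0)\cap W^u(p,F_0)\subset\Lambda_0.\tag{3}$$
Let $x\in\Lambda_0$ be homoclinic to $p$. Vectors tangent to $W^s(p,F_0)$ tend to $0$ under forward iteration. Along $\Lambda_0$ we have $|DF_0^nv|=|\hat D^nv|$, which tends to $0$ only if $v_1=0$. Since $\dim W^s(p,F_0)=d-1$,
$$T_xW^s(p,F_0)=\mathrm{span}(e_2,\dots,e_d),\qquad T_xW^u(p,F_0)=\mathbb Re_1,\tag{4}$$
the second equality by the same argument backward.

**Step 4: the orbit $q_k$ and disjoint balls around it.** *Purpose: prepare the place where $C$ will be non-trivial.* Let $q_0\in\Lambda_0$ have a single symbol $1$, at position $0$, and $q_k=F_0^k(q_0)$. Then $q_0\in S_1$, while $q_k\in S_0$ and $q_{k+1}-p=\hat D(q_k-p)$ for $k\ne0$. In the coding $q_k\to p$ as $k\to\pm\infty$. All these points have $u=0$. For $k\ge1$, $q_k-p=\hat D^{k-1}(q_1-p)\to0$ forces the first coordinate of $q_1-p$ to vanish. For $k\le0$, $q_k-p=\hat D^{k}(q_0-p)\to0$ as $k\to-\infty$ forces the second coordinate of $q_0-p$ to vanish. Hence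
$$q_k-p=a^kx_*e_1\ (k\le0),\qquad q_k-p=a^{1-k}y_*e_2\ (k\ge1),\qquad x_*,y_*\ne0.$$
Put $b=(1-\frac1a)\min(|x_*|,|y_*|)$. Then
$$|q_k-q_j|\ge b\,a^{-\min(|k|,|j|)}\ (k\ne j),\qquad |q_k-p|\ge b\,a^{-|k|}.$$
For $k,j$ on the same side the larger of the two collinear vectors exceeds the smaller by a factor at least $a$; for different sides the vectors are orthogonal, and the distance is at least the larger length. Fix $\rho_*>0$ with $2\rho_*<b$ and $\rho_*$ less than the distance from $\Lambda_0$ to the complement of $\mathrm{int}(S_0\cup S_1)\times\{|u|<1\}$. With $\rho_k=\rho_*a^{-|k|}$, the balls $O_k=\mathbb B(q_k,\rho_k)$ are pairwise disjoint, their closures do not contain $p$, and $O_k$ lies in $\mathrm{int}\,S_0\times\{|u|<1\}$ for $k\ne0$ and in $\mathrm{int}\,S_1\times\{|u|<1\}$ for $k=0$. So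
$$F_0(q_k+v)=q_{k+1}+J_{(k)}\hat Dv\quad(|v|<\rho_k),\qquad J_{(k)}=I\ (k\ne0),\quad J_{(0)}=J_1.\tag{5}$$

## 5. The profile $m$ and the matrices $P_k$

**Step 5: the profile.** *Purpose: a function $m\to\infty$ so slow that even $(1+m)^4m'$ is small and tends to $0$.* Fix $n_*\ge0$ with $e^{-n_*}<\rho_*a^{-2}$ and put
$$N_k=n_*+2K|k|,\qquad r_k=e^{-N_k}=e^{-n_*}a^{-2|k|}.$$
Let $\chi:\mathbb R\to[0,1]$ be smooth and nondecreasing, $0$ on $(-\infty,0]$ and $1$ on $[1,\infty)$. Let $h(s)=\chi(s)\log(1+s)$ for $s>0$, $h=0$ for $s\le0$. Then $h$ is smooth and nondecreasing, $h'$ is bounded, and $h'(s)=1/(1+s)$ for $s\ge1$. For $0<\varepsilon\le\min(1,1/K)$ let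
$$m(N)=h(\varepsilon(N-N_1-1)).$$
So $m$ is smooth and nondecreasing, $m=0$ for $N\le N_1+1$, $m\to\infty$, and $m(N)\le\varepsilon\|h'\|_\infty(N-N_1-1)_+$. Below, $\Gamma$ stands for constants depending only on $a$ and $\chi$, not on $\varepsilon,n_*,k$, and it may change from one use to the next. Since $N_k-N_1=2K(|k|-1)$,
$$m(N)\le\Gamma\varepsilon|k|\ \text{ for } N\le N_k+1,\qquad m(N)\le\Gamma(1+|k|)\ \text{ for } N\le N_k+1+K.\tag{6}$$
Let $\eta(s)=(1+m(s+K))^4m'(s)$. With $\tau=\varepsilon(s-N_1-1)$ and $\varepsilon K\le1$ we get $\eta(s)\le\varepsilon(1+h(\tau+1))^4h'(\tau)$. The function $(1+h(\tau+1))^4h'(\tau)$ is bounded and tends to $0$ as $\tau\to\infty$, because it equals $(1+\log(2+\tau))^4/(1+\tau)$ for $\tau\ge1$. Hence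
$$\eta\le\Gamma\varepsilon,\qquad\eta(s)\to0\ (s\to\infty).\tag{7}$$

**Step 6: the matrices.** *Purpose: write down the cut-off versions of the factors found in Section 3.* Let $\ell=\frac12\log(1+a^2m^2)$. Then $\ell'=a^2mm'/(1+a^2m^2)$, so $0\le\ell'\le\frac a2m'$ because $am/(1+a^2m^2)\le\frac12$. For $k\ge1$ let
$$\ell_k(N)=\int_{-\infty}^N\ell'(s)\chi(s-N_k)\,ds,\qquad g_k=e^{\ell_k},\qquad t_k=a^{2-2k}\,m\,e^{2(\ell_k-\ell)}\chi(N-N_k),$$
and for $k\le0$ let $s_k=a^{-2|k|}m\,\chi(N-N_k)$. Define
$$P_k(N)=U(s_k)\ (k\le0),\qquad P_k(N)=L(t_k)\,\mathrm{diag}(g_k^{-1},g_k)\ (k\ge1).$$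
These are in $SL(2,\mathbb R)$, and $P_k=I$ for $N\le N_k$. Since $N_{k+1}>N_k$ for $k\ge1$ and $\chi$ is nondecreasing, $0\le\ell_{k+1}\le\ell_k$. Also $0\le\ell_k'\le\ell'$. As $\ell'=0$ on $(-\infty,N_1+1]$, where the cut-off could matter for $k=1$, we have $\ell_1=\ell$. For the same reason $t_1=m$ and $s_0=m$. So $g_1=\sqrt{1+a^2m^2}$ and $1\le g_k\le1+am$.

**Step 7: the basic estimate.** *Purpose: quantify "$P_k$ varies slowly", including when compared with the inverse of a neighboring matrix.* Since $s_k\le m$, $t_k\le m$ and $g_k\le1+am$, we have $|P_k^{\pm1}|\le\Gamma(1+m)^2$. For $k\le0$, $s_k'=a^{-2|k|}(m'\chi+m\chi')$. For $k\ge1$,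
$$t_k'=a^{2-2k}e^{2(\ell_k-\ell)}\big[m'\chi+2m(\ell_k'-\ell')\chi+m\chi'\big],\qquad |t_k'|\le\Gamma\big[(1+m)m'+a^{-2k}m\,1_{[N_k,N_k+1]}\big],$$
$$P_k'=\begin{pmatrix}0&0\\t_k'g_k^{-1}&0\end{pmatrix}+L(t_k)\,\mathrm{diag}(-\ell_k'g_k^{-1},\ \ell_k'g_k),$$
where the second summand has norm at most $(1+m)(1+am)\frac a2m'$. In all cases
$$|P_k'|\le\Gamma\big[(1+m)^2m'+a^{-2|k|}m\,1_{[N_k,N_k+1]}\big],\qquad P_k'=0\text{ for }N<N_k.$$
Let $|s-s'|\le K$ and let $k,j$ be arbitrary. Then $|P_j(s')^{-1}|\le\Gamma(1+m(s+K))^2$, since $m$ is nondecreasing. Multiplying, and using (6) on $[N_k,N_k+1]$ (where $m\le\Gamma\varepsilon|k|$ and $1+m(\cdot+K)\le\Gamma(1+|k|)$), we get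
$$|P_k'(s)|\,|P_j(s')^{-1}|\le\omega_k(s):=\Gamma\big[\eta(s)1_{s\ge N_k}+\varepsilon a^{-2|k|}(1+|k|)^31_{[N_k,N_k+1]}(s)\big].\tag{8}$$
By (7), and since $N_k\to\infty$ as $|k|\to\infty$:
$$\omega_k\le\Gamma\varepsilon;\qquad\omega_k(s)\to0\ (s\to\infty,\ k\text{ fixed});\qquad\sup_s\omega_k(s)\to0\ (|k|\to\infty).\tag{9}$$
Now fix $\varepsilon$ so small that $\omega_k\le\frac14$ for all $k$.

## 6. The products $B_k=P_{k+1}DP_k^{-1}$

**Step 8.** *Purpose: show that*
$$\sup_N|B_k(N)-D|\to0\ (|k|\to\infty),\qquad\lim_{N\to\infty}B_k(N)=B_k^\infty:=\begin{cases}D&k<0\\R&k=0\\D\,\mathrm{diag}(e^{\beta_k^\infty},e^{-\beta_k^\infty})&k>0\end{cases}\tag{10}$$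
*with certain numbers $\beta_k^\infty\ge0$.* We use $U(s)D=DU(a^{-2}s)$ and $L(t)\,\mathrm{diag}(g,g^{-1})=\mathrm{diag}(g,g^{-1})L(g^2t)$.

*Case $k\le-1$.* Here $B_k=U(s_{k+1})DU(-s_k)=D\,U(a^{-2}s_{k+1}-s_k)$. Since $|k+1|=|k|-1$, $a^{-2}a^{-2|k+1|}=a^{-2|k|}$, so
$$B_k=D\,U\big(a^{-2|k|}m\,[\chi(N-N_{k+1})-\chi(N-N_k)]\big).$$
The bracket vanishes unless $N_{k+1}\le N\le N_k+1$, where $m\le\Gamma|k|$ by (6). So $|B_k-D|\le\Gamma|k|a^{-2|k|}$, and $B_k=D$ for $N\ge N_k+1$.

*Case $k=0$.* $B_0=L(m)\,\mathrm{diag}(g_1^{-1},g_1)\,D\,U(-m)$ is the matrix in (1) with $g=g_1=\sqrt{1+a^2m^2}$, and it tends to $R$ because $m\to\infty$.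

*Case $k\ge1$.* Let $\beta_k=\ell_k-\ell_{k+1}\ge0$. The diagonal factors in the middle multiply to $\mathrm{diag}(g_{k+1}^{-1},g_{k+1})\,D\,\mathrm{diag}(g_k,g_k^{-1})=\mathrm{diag}(ae^{\beta_k},a^{-1}e^{-\beta_k})$. Moving $L(t_{k+1})$ to the right of it,
$$B_k=D\,\mathrm{diag}(e^{\beta_k},e^{-\beta_k})\,L\big(a^2e^{2\beta_k}t_{k+1}-t_k\big).$$
Since $a^2e^{2\beta_k}t_{k+1}=a^2e^{2(\ell_k-\ell_{k+1})}a^{-2k}m\,e^{2(\ell_{k+1}-\ell)}\chi(N-N_{k+1})=a^{2-2k}m\,e^{2(\ell_k-\ell)}\chi(N-N_{k+1})$,
$$a^2e^{2\beta_k}t_{k+1}-t_k=a^{2-2k}m\,e^{2(\ell_k-\ell)}\big[\chi(N-N_{k+1})-\chi(N-N_k)\big].$$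
This vanishes unless $N_k\le N\le N_{k+1}+1$, so by (6) it is bounded by $\Gamma(k+1)a^{-2k}$. Moreover
$$\beta_k(N)=\int_{-\infty}^N\ell'(s)\big[\chi(s-N_k)-\chi(s-N_{k+1})\big]ds\in\Big[0,(2K+1)\sup_{s\ge N_k}\ell'(s)\Big],$$
because the bracket is supported in $[N_k,N_{k+1}+1]$, of length $2K+1$. As $\ell'\le\frac a2m'\to0$, the bound tends to $0$ as $k\to\infty$. For $N\ge N_{k+1}+1$, $\beta_k$ is constant, and we call the constant $\beta_k^\infty\ge0$; there also the argument of $L$ is $0$. This proves (10). $\square$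

## 7. The local homeomorphisms $C_k$ and the local maps $\Phi_k$

**Step 9: $C_k$ is a homeomorphism, smooth off $0$.** *Purpose: turn the matrices into maps.* For $v\in\mathbb R^d\setminus0$ let $N(v)=\log(1/|v|)$,
$$C_k(v)=\hat P_k(N(v))\,v,\qquad C_k(0)=0.$$
Since $P_k=I$ for $N\le N_k$, $C_k=\mathrm{id}$ for $|v|\ge r_k$. $C_k$ is smooth off $0$, and it is continuous at $0$ because $|C_k(v)|\le\Gamma(1+m(N))^2e^{-N}\to0$ as $N=N(v)\to\infty$. As $\nabla N=-v/|v|^2$, with $\Pi_v=v\otimes v/|v|^2$ the orthogonal projection on $\mathbb Rv$,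
$$DC_k(v)=\hat P_k-\hat P_k'\Pi_v=(I-Z_k(v))\,\hat P_k(N(v)),\qquad Z_k(v)=\hat P_k'\,\Pi_v\,\hat P_k^{-1},$$
where $\hat P_k'=P_k'\oplus0$. By (8) with $s=s'=N(v)$ and $j=k$, and since $|P_k^{-1}|\ge1$ for a matrix of determinant $1$ (so $|\hat P_k^{-1}|=|P_k^{-1}|$),
$$|Z_k(v)|\le\omega_k(N(v))\le\tfrac14.$$
So $DC_k(v)$ is invertible, and $C_k:\mathbb R^d\setminus0\to\mathbb R^d\setminus0$ is a local diffeomorphism. It is proper: $C_k(v)\to0$ as $v\to0$ and $C_k(v)\to\infty$ as $v\to\infty$. A proper local homeomorphism between connected manifolds is a finite covering ($\mathbb R^d\setminus0$ is connected as $d\ge2$). If $|w|>\max(r_k,\sup_{|v|\le r_k}|C_k(v)|)$, every preimage $v$ of $w$ has $|v|>r_k$, so $v=C_k(v)=w$: there is exactly one. Hence the covering has degree $1$ and $C_k$ is bijective. A continuous proper bijection of $\mathbb R^d$ is a homeomorphism. Therefore $C_k$ is a homeomorphism of $\mathbb R^d$, a $C^\infty$ diffeomorphism off $0$, the identity for $|v|\ge r_k$, and so it maps $\overline{\mathbb B}(0,r_k)$ onto itself.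 Finally $C_kJ_i=J_iC_k$, because $J_1=(-I_2)\oplus I_{d-2}$ commutes with $\hat P_k$ and preserves $|v|$.

**Removability Lemma.** If $G$ is continuous on a neighborhood of $z_0\in\mathbb R^d$, $C^1$ off $z_0$, and $DG(z)\to T$ as $z\to z_0$, then $G$ is $C^1$ and $DG(z_0)=T$.

*Proof.* For $z$ near $z_0$, continuity at $z_0$ gives $G(z)-G(z_0)=\lim_{\tau\downarrow0}\int_\tau^1DG(z_0+t(z-z_0))(z-z_0)\,dt$. Hence $|G(z)-G(z_0)-T(z-z_0)|\le|z-z_0|\sup_{0<t\le1}|DG(z_0+t(z-z_0))-T|=o(|z-z_0|)$. So $DG(z_0)=T$, and $DG$ is continuous at $z_0$. $\square$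

**Lemma 1.** $\Phi_k:=C_{k+1}\circ J_{(k)}\hat D\circ C_k^{-1}$ is a $C^1$ diffeomorphism of $\mathbb R^d$, with $D\Phi_k(0)=J_{(k)}(B_k^\infty\oplus a^{-1}I_{d-2})$ and $\sup_w|D\Phi_k(w)-\hat D|\to0$ as $|k|\to\infty$.

*Proof.* *The purpose is to make precise that $D\Phi_k\approx B_k$.* Since $C_{k+1}$ commutes with $J_{(k)}$, $\Phi_k=J_{(k)}\tilde\Phi_k$ with $\tilde\Phi_k=C_{k+1}\hat DC_k^{-1}$, a homeomorphism that is a diffeomorphism off $0$. For $w=C_k(v)\ne0$,
$$D\tilde\Phi_k(w)=\big(I-Z_{k+1}(\hat Dv)\big)\,\hat P_{k+1}(N(\hat Dv))\,\hat D\,\hat P_k(N(v))^{-1}\,\big(I-Z_k(v)\big)^{-1}.$$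
As $a^{-1}|v|\le|\hat Dv|\le a|v|$, we have $|N(\hat Dv)-N(v)|\le K$. If $N(\hat Dv)$ is replaced by $N(v)$, the product of the three middle factors becomes $B_k(N(v))\oplus a^{-1}I_{d-2}$. The error is the integral of $\hat P_{k+1}'(\sigma)\,\hat D\,\hat P_k(N(v))^{-1}$ over $\sigma$ between $N(v)$ and $N(\hat Dv)$. By (8) it is at most $Ka\sup_{|\sigma-N(v)|\le K}\omega_{k+1}(\sigma)$. The outer factors satisfy $|Z_k(v)|\le\omega_k(N(v))$ and $|Z_{k+1}(\hat Dv)|\le\omega_{k+1}(N(\hat Dv))$.

Let $k$ be fixed and $w\to0$. Then $v\to0$, $N(v)\to\infty$, and by (9), (10) $D\tilde\Phi_k(w)\to B_k^\infty\oplus a^{-1}I_{d-2}$, which is invertible. By the Removability Lemma $\tilde\Phi_k$ is $C^1$ with this derivative at $0$. A homeomorphism that is $C^1$ with invertible derivative everywhere is a $C^1$ diffeomorphism, by the inverse function theorem. Now let $|k|\to\infty$. By (9), (10) the middle product tends to $D\oplus a^{-1}I_{d-2}=\hat D$ and the outer factors tend to $I$, uniformly in $w\neq0$, and then also at $w=0$ by continuity of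 $D\tilde\Phi_k$. Since $J_{(k)}=I$ for $k\ne0$, the last claim follows. $\square$

## 8. The diffeomorphism $F=CF_0C^{-1}$

**Step 10: the global conjugacy.** *Purpose: fit the $C_k$ into the disjoint balls.* We have $r_k<\rho_k$, and
$$a\,r_{k+1}=e^{-n_*}a^{1-2|k+1|}<\rho_*a^{-1-2|k+1|}\le\rho_*a^{-1-|k+1|}\le\rho_*a^{-|k|}=\rho_k ,$$
because $|k|\le|k+1|+1$. Put $r_k'=\max(r_k,a\,r_{k+1})<\rho_k$. Define $C:M\to M$ by $C(q_k+v)=q_k+C_k(v)$ for $|v|\le r_k$, and $C=\mathrm{id}$ elsewhere. The balls $\overline{\mathbb B}(q_k,r_k)$ are disjoint, accumulate only at $p$, and have radii tending to $0$; $C$ maps each onto itself and fixes its boundary sphere pointwise. So $C$ is a continuous bijection of the compact space $M$, hence a homeomorphism, with $C(p)=p$ and $C(q_k)=q_k$. On the whole of $O_k$ it is $q_k+v\mapsto q_k+C_k(v)$. So it is a local $C^\infty$ diffeomorphism at every point of $M\setminus(\{p\}\cup\{q_k\}_{k\in\mathbb Z})$. Let $F=C\circ F_0\circ C^{-1}$.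

**Lemma 2.** $F$ is a $C^1$ diffeomorphism of $M$, $DF(p)=\hat D$ and $DF(q_k)=J_{(k)}(B_k^\infty\oplus a^{-1}I_{d-2})$.

*Proof.* (a) *Which points are sent into the small balls?* The map $F_0$ is affine on $O_{j-1}\supset\overline{\mathbb B}(q_{j-1},a\,r_j)$ with linear part $J_{(j-1)}\hat D$, and $|\hat D^{-1}|=a$. So $F_0(\overline{\mathbb B}(q_{j-1},a\,r_j))\supset\overline{\mathbb B}(q_j,r_j)$. As $F_0$ is injective,
$$F_0^{-1}(\overline{\mathbb B}(q_j,r_j))\subset\overline{\mathbb B}(q_{j-1},a\,r_j)\subset O_{j-1}.$$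

(b) *On $O_k$, $F(q_k+w)=q_{k+1}+\Phi_k(w)$.* With $v=C_k^{-1}(w)$ we have $|v|<\rho_k$ and $F_0(q_k+v)=q_{k+1}+J_{(k)}\hat Dv$ by (5). If this point were in $\overline{\mathbb B}(q_j,r_j)$ with $j\ne k+1$, then by (a) $q_k+v$ would be in $O_{j-1}$, which is disjoint from $O_k$. So $C$ acts on it by $C_{k+1}$ in the coordinate centered at $q_{k+1}$: inside radius $r_{k+1}$ by definition, and beyond because both maps are the identity.

(c) *Off $\bigcup_k\overline{\mathbb B}(q_k,r_k')$, $F=F_0$.* For such a point $w$, $C^{-1}(w)=w$ since $r_k\le r_k'$. And $F_0(w)$ lies in no $\overline{\mathbb B}(q_j,r_j)$, since otherwise (a) puts $w$ in $\overline{\mathbb B}(q_{j-1},a\,r_j)\subset\overline{\mathbb B}(q_{j-1},r_{j-1}')$. So $F(w)=F_0(w)$.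

The set $\{p\}\cup\bigcup_k\overline{\mathbb B}(q_k,r_k')$ is closed, so $M\setminus\{p\}$ is covered by its open complement and the open sets $O_k$. By (b), (c) and Lemma 1, $F$ is $C^1$ with invertible derivative on $M\setminus\{p\}$, and $DF(q_k)=D\Phi_k(0)$ is as stated. Let $w\to p$. The closure of each $O_k$ misses $p$, so if $w\in O_k$ then $|k|\to\infty$ and $|DF(w)-\hat D|\to0$ by Lemma 1. If $w$ is in no $O_k$, then $F=F_0$ near $w$ and $DF(w)=DF_0(w)=\hat D$. By the Removability Lemma $F$ is $C^1$ at $p$ with $DF(p)=\hat D$. A homeomorphism with everywhere invertible continuous derivative is a $C^1$ diffeomorphism. $\square$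

## 9. The homoclinic class is $C(\Lambda_0)$

**Step 11.** *Purpose: to see that destroying transversality along $\{q_k\}$ loses no point of the class.* By Lemma 2, $p$ is a hyperbolic fixed point of $F$. Stable and unstable sets are defined topologically, so $W^{s}(p,F)=C(W^{s}(p,F_0))$ and $W^{u}(p,F)=C(W^{u}(p,F_0))$. By (3), $W^s(p,F)\cap W^u(p,F)\subset C(\Lambda_0)=:\Lambda$, and $\Lambda$ is compact, so $H(p)\subset\Lambda$.

Conversely, let $x\in\Lambda_0$ be homoclinic to $p$ under $F_0$, $x\ne p$, $x\notin\{q_k\}$. Then $C$ is a diffeomorphism near $x$. Let $\gamma\ni x$ be a small compact disc in $W^s(p,F_0)$, $\dim\gamma=d-1$. Some iterate of $\gamma$ lies in the local stable manifold, so $F_0^n(\gamma)\to p$ uniformly, and $F^nC(\gamma)=C(F_0^n\gamma)\to p$ uniformly. Hence for large $n$ all forward iterates of $F^nC(\gamma)$ stay in a small neighborhood of $p$, and so $F^nC(\gamma)$ lies in the embedded local stable manifold of $p$ for $F$. Both have dimension $d-1$, so they have the same tangent space at $F^nC(x)$. Pulling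 back by $DF^n$,
$$T_{C(x)}W^s(p,F)=DC(x)\,T_xW^s(p,F_0).$$
Similarly for $W^u$, with $F^{-1}$. By (4), $T_xW^s(p,F_0)\oplus T_xW^u(p,F_0)=T_xM$. So $C(x)$ is a transverse homoclinic point of $F$. In the coding, such $x$ include all sequences with finitely many, but at least two, symbols $1$, and these are dense in the full shift. Hence $H(p)\supset\Lambda$, so
$$H(p)=C(\Lambda_0).$$
In particular $C$ conjugates $F_0|_{\Lambda_0}$, the affine horseshoe, to $F|_{H(p)}$, and both are conjugate to the full $2$-shift.

## 10. A vector contracted in both time directions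

**Step 12.** *Purpose: $H(p)$ is not hyperbolic.* The point $q_0=C(q_0)$ is in $H(p)$. By Lemma 2 and (10), for $k<0$ we have $DF(q_k)e_1=ae_1$, so
$$|DF^{-n}(q_0)e_1|=a^{-n}\quad(n\ge0).$$
Next, $DF(q_0)e_1=J_1Re_1=J_1e_2=-e_2$. For $k\ge1$, $DF(q_k)e_2=a^{-1}e^{-\beta_k^\infty}e_2$ with $\beta_k^\infty\ge0$. So
$$|DF^n(q_0)e_1|\le a^{-(n-1)}\quad(n\ge1).$$
This is the computation of Section 1, now inside a homoclinic class. A non-zero vector with bounded forward and backward iterates cannot exist on a hyperbolic set (Section 2), so $H(p)$ is not hyperbolic.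

**Remark.** The orbit $\{q_k\}$ is an orbit of homoclinic tangency of $F$. For $k<0$, $DF(q_k)=\hat D$, so the only vectors at $q_0$ that tend to $0$ in the past are those of $\mathbb Re_1$, and $T_{q_0}W^u(p,F)=\mathbb Re_1$. For $k\ge1$, $DF(q_k)$ is diagonal, its entry at $e_1$ is at least $a$ and the others are at most $a^{-1}$. So $T_{q_1}W^s(p,F)=\mathrm{span}(e_2,\dots,e_d)$, and this contains $DF(q_0)e_1=-e_2$. Hence $T_{q_0}W^u(p,F)\subset T_{q_0}W^s(p,F)$.

## 11. Recurrence and the exponents on $H(p)$

**Step 13.** *Purpose: every ergodic measure on $H(p)$ has exponents $\log a,-\log a,\dots,-\log a$, although $DC$ is unbounded.* Let $\nu$ be ergodic on $\Lambda=H(p)$. If $\nu(\{p\})>0$, then $\nu=\delta_p$, and $DF(p)=\hat D$ gives the claim.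

Suppose $\nu(\{p\})=0$. The $q_k$ form an infinite orbit of points of equal mass, so $\nu(\{q_k\}_{k\in\mathbb Z})=0$. Hence $\nu$-a.e. $z$ is $z=C(x)$ with $x\in\Lambda_0\setminus(\{p\}\cup\{q_k\})$. This is an $F_0$-invariant set along which $C$ is a local diffeomorphism. Differentiating $F^n=CF_0^nC^{-1}$,
$$DF^n(z)=DC(F_0^nx)\,DF_0^n(x)\,DC(x)^{-1},\qquad DF_0^n(x)=J^{(n)}\hat D^n,\quad J^{(n)}\in\{I,J_1\},$$
because $J_1$ commutes with $\hat D$ and $J_1^2=I$. The function $\max(|DC(x)|,|DC(x)^{-1}|)$ is finite and continuous off $\{p\}\cup\{q_k\}$. So there is $T\ge1$ such that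
$$Y=\{z=C(x):\max(|DC(x)|,|DC(x)^{-1}|)\le T\}$$
has positive $\nu$-measure. By Poincaré recurrence, a.e. $z\in Y$ has $F^nz\in Y$ for infinitely many $n\ge1$. For these $n$ and every $y\in\mathbb R^d$,
$$T^{-1}|\hat D^ny|\le|DF^n(z)\,DC(x)y|\le T|\hat D^ny| .$$
Choose such a $z$ that is also Oseledets-regular. Then for $y\ne0$ the limit of $\frac1n\log|DF^n(z)DC(x)y|$ as $n\to\infty$ exists, so it can be computed along the return times, and it equals $\lim\frac1n\log|\hat D^ny|$. This is $\log a$ if $y_1\ne0$, and $-\log a$ if $y\in\mathrm{span}(e_2,\dots,e_d)\setminus0$. So the vectors with exponent at most $-\log a$ form the space $DC(x)\,\mathrm{span}(e_2,\dots,e_d)$ of dimension $d-1$, and all others have exponent $\log a$. The exponents of $\nu$ are $\log a$ and, with multiplicity $d-1$, $-\log a$.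

Together with Steps 11 and 12 this proves Theorem A, and the answer to the question is yes. $\blacksquare$

## 12. Domination decides hyperbolicity of a monochromatic class

It remains to prove Proposition B(ii). Here $f$ is any $C^1$-diffeomorphism of a compact manifold, and $H=H(p)$ is assumed monochromatic. Put $i=\dim E^s(p)$.

**Step 14: signs of the exponents.** The point $p$ is in $H$, and the invariant measure on its orbit has no zero exponent and exactly $i$ negative ones, since the orbit is hyperbolic. By monochromaticity every ergodic measure on $H$ has $i$ negative exponents, $d-i$ positive ones, and none equal to $0$.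

**Step 15: hyperbolic implies dominated, with the right dimension.** Let $H$ be hyperbolic with splitting $E^s\oplus E^u$. It is dominated (Section 2). The number $\dim E^s_x$ is constant along orbits and locally constant in $x\in H$. So for $x\in H$ it takes the value $\dim E^s_x$ on all of $\omega(x)$. The compact invariant set $\omega(x)$ carries an ergodic measure. Its exponents along $E^s$ are negative and along $E^u$ positive, so by Step 14 $\dim E^s_x=i$. Take $E=E^s$, $G=E^u$.

**Step 16: exponents along a dominated splitting.** Conversely, let $E\oplus G$ be dominated with $\dim E=i$, and let $\mu$ be ergodic on $H$. If $E=0$ or $G=0$, then by Step 14 all exponents of $\mu$ are along the other bundle and have the right sign. Suppose both are non-zero. The angle between $E$ and $G$ is bounded below, so the exponent of $v_E+v_G$ is the larger of those of its non-zero components. Hence the exponents of $\mu$ are those along $E$ together with those along $G$, with multiplicities. Let $\lambda_E$ be the largest exponent along $E$; by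 Kingman's theorem and linear algebra, $\lambda_E=\lim\frac1n\log\|Df^n|_{E_x}\|$ for a.e. $x$. For $0\ne v\in G_x$, domination gives
$$|Df^nv|\ge\frac{|v|}{\|Df^{-n}|_{G_{f^nx}}\|}\ge\frac{|v|\,\|Df^n|_{E_x}\|}{c\,\theta^n},$$
so the exponent of $v$ is at least $\lambda_E-\log\theta>\lambda_E$. Thus the exponents along $E$ are the $i$ smallest ones. By Step 14 they are the $i$ negative ones, and those along $G$ are positive.

**Step 17: from measures to uniform contraction.** If $E=0$ there is nothing to contract, so let $E\ne0$ and let $\varphi_n(x)=\log\|Df^n|_{E_x}\|$. These functions are continuous on $H$, with $\varphi_0=0$ and $\varphi_{n+l}\le\varphi_n+\varphi_l\circ f^n$. Also $|\varphi_n|\le nc_1$ for some $c_1$, since $Df$ and $Df^{-1}$ are bounded. By Step 16, $\lim\frac1n\int\varphi_n\,d\mu<0$ for every ergodic $\mu$ on $H$. The uniform subadditive theorem (Schreiber, J. Differential Equations 148 (1998); Sturman–Stark, Nonlinearity 13 (2000)) says that then $\max_H\varphi_n<0$ for some $n\ge1$. Here is a proof.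

Suppose that for every $n\ge1$ there is $x_n\in H$ with $\varphi_n(x_n)\ge0$. Fix $l\ge1$. For $n\ge l$ and $0\le r<l$, cut $[0,n)$ into an initial block of length $r$, consecutive blocks of length $l$, and a final block of length less than $l$. Subadditivity gives
$$\varphi_n(x)\le lc_1+\sum_{j}\varphi_l(f^jx)+lc_1,$$
the sum being over $j\equiv r$ (mod $l$) with $0\le j\le n-l$. Add these inequalities over $r=0,\dots,l-1$; the indices $j$ then run once through $0,\dots,n-l$. Inserting the $l-1$ missing terms $j=n-l+1,\dots,n-1$ costs at most $(l-1)lc_1$, so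
$$l\,\varphi_n(x)\le\sum_{j=0}^{n-1}\varphi_l(f^jx)+3l^2c_1.$$
Put $x=x_n$ and $\mu_n=\frac1n\sum_{j<n}\delta_{f^jx_n}$. Then $\int\varphi_l\,d\mu_n\ge-3l^2c_1/n$. A weak limit $\mu$ of a subsequence of $(\mu_n)$ is an invariant probability measure on $H$, and $\int\varphi_l\,d\mu\ge0$. The measure $\mu$ does not depend on $l$, so this holds for all $l\ge1$. Let $\mu=\int\mu_\alpha\,d\alpha$ be the ergodic decomposition, with respect to a probability measure in $\alpha$. Since $|\frac1l\int\varphi_l\,d\mu_\alpha|\le c_1$, dominated convergence yields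
$$0\le\lim_{l\to\infty}\frac1l\int\varphi_l\,d\mu=\int\Big(\lim_{l\to\infty}\frac1l\int\varphi_l\,d\mu_\alpha\Big)d\alpha<0,$$
a contradiction. So $\max_H\varphi_n<0$ for some $n$.

For this $n$, $\|Df^n|_{E_x}\|\le e^{\max_H\varphi_n}<1$ for all $x\in H$, and iterating shows that $E$ is uniformly contracted. Now apply the same argument to $f^{-1}$ and $G$: the ergodic measures are the same, and the exponents of $f^{-1}$ along $G$ are the negatives of those of $f$, hence negative. So $G$ is uniformly contracted by $f^{-1}$. Therefore $H$ is hyperbolic with $E^s=E$ and $E^u=G$. This proves Proposition B(ii). $\blacksquare$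

In particular, the class $H(p)$ of Theorem A has no dominated splitting $E\oplus G$ with $\dim E=d-1$: it is monochromatic, $\dim E^s(p)=d-1$, and it is not hyperbolic.
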